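\title{The first order 0--1 law for random models of a sentence is $\Pi_3$-complete}

\begin{abstract}
For a first order sentence $\varphi$ about graphs, let $G(n\mid\varphi)$ be a uniformly random graph on $\{1,\dots,n\}$ that satisfies $\varphi$. We show that the set of sentences $\varphi$ for which $G(n\mid\varphi)$ obeys the first order 0--1 law is $\Pi_3$-complete under many-one reductions. The reduction produces sentences that have models of every order, and on negative instances one fixed sentence has a non-convergent probability. The method is to mix two families of rigid graphs: a family coding pairs of linear orders, which obeys the 0--1 law, and a family carrying arithmetic, whose share of the probability is controlled by a definable function that tends to infinity exactly on positive instances.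
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{Random models of a sentence}
Graphs are finite, simple, undirected and nonempty. A \emph{first order (FO) sentence} about graphs is built from the atoms $x=y$ and $x\sim y$ (adjacency) by Boolean connectives and quantifiers over vertices, and has no free variables. For a sentence $\varphi$ and $n\ge1$, let $G(n\mid\varphi)$ be the random graph distributed uniformly over all graphs on $[n]=\{1,\dots,n\}$ that satisfy $\varphi$. It is defined when at least one such graph exists; the set of these $n$ is the \emph{spectrum} of $\varphi$. For $n$ in the spectrum we write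
\[
\mu_n(\psi\mid\varphi)=\Pr\bigl(G(n\mid\varphi)\models\psi\bigr).
\]
Limits are always taken as $n\to\infty$ along the spectrum of $\varphi$, and every assertion that such a limit exists, or has a given value, counts as true when the spectrum is finite or empty.

We say that $G(n\mid\varphi)$ \emph{obeys the FO 0--1 law} if for every sentence $\psi$ the sequence $\mu_n(\psi\mid\varphi)$ tends to $0$ or to $1$. The law says that, as far as first order logic can see, large random models of $\varphi$ all look alike; the set of $\psi$ with $\mu_n(\psi\mid\varphi)\to1$, the \emph{limit theory}, describes their common appearance. Three small examples show the possible behaviors.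
\begin{itemize}
\item If $\varphi$ says that there are no edges, the law holds: a sentence with at most $\rho$ nested quantifiers cannot tell apart edgeless graphs with at least $\rho$ vertices.
\item If $\varphi$ says that the graph is edgeless or complete, then ``there is an edge'' has probability $1/2$ for all $n\ge2$. The probability converges, but the law fails.
\item If $\varphi$ says that all degrees are at most $1$ and at most one vertex is isolated, then ``some vertex is isolated'' has probability $0$ for even $n$ and $1$ for odd $n$. The probability does not converge.
\end{itemize}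
Identify sentences with natural numbers through a standard G\"odel numbering, and let $\mathsf{0\text{-}1LAW}\subseteq\mathbb N$ be the set of all $\varphi$ such that $G(n\mid\varphi)$ obeys the FO 0--1 law. How hard is it to recognize the members of this set?

\subsection*{The arithmetical hierarchy}
The scale on which the question is measured is the following. Throughout, $\mathbb N=\{0,1,2,\dots\}$. A set $C\subseteq\mathbb N$ is $\Pi_3$ if there is a recursive (that is, decidable) relation $R$ with
\[
e\in C\iff\forall j\,\exists y\,\forall z\;R(e,j,y,z),
\]
the variables ranging over $\mathbb N$. In general, $\Pi_m$ and $\Sigma_m$ allow $m$ alternating quantifiers in front of a recursive relation, the first being $\forall$ for $\Pi_m$ and $\exists$ for $\Sigma_m$. Consecutive quantifiers of the same kind count as one, because tuples can be coded by numbers. The $\Sigma_1$ sets are the recursively enumerable (r.e.) sets. A \emph{many-one reduction} of $C$ to $D$ is a computable function $f$ with $e\in C\iff f(e)\in D$. The set $D$ is \emph{$\Pi_m$-hard} if every $\Pi_m$ set reduces to it, and \emph{$\Pi_m$-complete} if moreover $D$ is $\Pi_m$. We use two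 textbook facts: $\Pi_m$-complete sets exist, and (the hierarchy theorem) some $\Pi_m$ set is not $\Sigma_m$. A set that reduces to a $\Sigma_m$ set is itself $\Sigma_m$, so no $\Pi_m$-hard set is $\Sigma_m$.

Two bounds on $\mathsf{0\text{-}1LAW}$ are known. From below, it is $\Pi_1$-hard, hence not r.e., and this hardness is witnessed by sentences whose spectrum contains every $n$; we shall not use this fact. From above, it is $\Pi_3$, as one reads off the definition.

\begin{proposition}\label{prop:upper}
The set $\mathsf{0\text{-}1LAW}$ is $\Pi_3$.
\end{proposition}

\begin{proof}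
Given $\varphi,\psi,n$, we can list all graphs on $[n]$ and evaluate both sentences on each. So we can decide whether $n$ is in the spectrum of $\varphi$ and, if it is, compute the rational number $\mu_n(\psi\mid\varphi)$. Read every inequality about $\mu_n(\psi\mid\varphi)$ as true when $n$ is not in the spectrum; such inequalities are then decidable. We claim that $\varphi\in\mathsf{0\text{-}1LAW}$ if and only if
\begin{equation}\label{eq:upper}
\forall M\ge1\;\forall\psi\;\exists n_0\;\Bigl[\bigl(\forall n>n_0\;\;\mu_n(\psi\mid\varphi)<\tfrac1M\bigr)\vee\bigl(\forall n>n_0\;\;\mu_n(\psi\mid\varphi)>1-\tfrac1M\bigr)\Bigr].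
\end{equation}
The law implies \eqref{eq:upper} by the definition of a limit. Conversely, fix $\psi$. One of the two alternatives holds for infinitely many $M$, and then $\mu_n(\psi\mid\varphi)$ tends to $0$ or to $1$ accordingly. Finally, the bracket is equivalent to ``for all $n,n'>n_0$, $\mu_n(\psi\mid\varphi)<1/M$ or $\mu_{n'}(\psi\mid\varphi)>1-1/M$'', so \eqref{eq:upper} has the form $\forall\exists\forall$.
\end{proof}

The problem, which comes from the paper of Demin and Zhukovskii~\cite{DZ}, is to determine the exact position of $\mathsf{0\text{-}1LAW}$ between these bounds. Formula \eqref{eq:upper} is nothing but the definition of a limit applied to a computable sequence, so one may guess that it cannot be simplified. The reason for doubt is that the sequences $\mu_n(\psi\mid\varphi)$ are not arbitrary computable sequences: they are ratios of numbers of models, and the law must hold for all $\psi$ at once, including those $\psi$ that inspect whatever computation $\varphi$ encodes. The guess is nevertheless correct.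

\subsection*{Results}

\begin{theorem}\label{thm:answer}
The set $\mathsf{0\text{-}1LAW}$ is $\Pi_3$-complete under many-one reductions; in particular, it is not $\Sigma_3$. The hardness holds already for sentences whose spectrum contains every $n\ge1$.
\end{theorem}

This follows from a more precise statement. Let $\psi_0$ be the sentence
\begin{quote}
``there is a vertex of degree $1$ whose neighbor has degree $8$.''
\end{quote}

\begin{theorem}\label{thm:main}
Let $C\subseteq\mathbb N$ be any $\Pi_3$ set. There is a computable map $e\mapsto\varphi_e$ such that the spectrum of every $\varphi_e$ contains every $n\ge1$, and: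
\begin{itemize}
\item[(a)] if $e\in C$, then $G(n\mid\varphi_e)$ obeys the FO 0--1 law, with a limit theory $T$ that is decidable and does not depend on $e$ or $C$;
\item[(b)] if $e\notin C$, then $\mu_n(\psi_0\mid\varphi_e)$ does not converge.
\end{itemize}
\end{theorem}

Indeed, Theorem~\ref{thm:main} gives $e\in C\iff\varphi_e\in\mathsf{0\text{-}1LAW}$ for an arbitrary $\Pi_3$ set $C$, so $\mathsf{0\text{-}1LAW}$ is $\Pi_3$-hard and therefore not $\Sigma_3$, and Proposition~\ref{prop:upper} completes the proof of Theorem~\ref{thm:answer}. Since one sentence $\psi_0$ serves in (b), the quantifier $\forall\psi$ in \eqref{eq:upper} is not needed for hardness; the construction exploits the quantifier $\forall M$.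

Let $\mathsf{CONV}$ be the set of $\varphi$ such that $\mu_n(\psi\mid\varphi)$ converges, to any real number, for every $\psi$. A graph is \emph{rigid} if it has no automorphism other than the identity. The \emph{quantifier rank} of a formula is the maximal depth of nesting of its quantifiers, and $\mathrm{FO}^\nu$ is the fragment of formulas that use at most $\nu$ distinct variables, which may be quantified repeatedly.

\begin{corollary}\label{cor:more}
\begin{itemize}
\item[(1)] Every set $\mathcal K$ with $\mathsf{0\text{-}1LAW}\subseteq\mathcal K\subseteq\{\varphi:\mu_n(\psi_0\mid\varphi)\text{ converges}\}$ is $\Pi_3$-hard. The sets $\mathsf{CONV}$, $\{\varphi:\mu_n(\psi_0\mid\varphi)\text{ converges}\}$ and $\{\varphi:\mu_n(\psi_0\mid\varphi)\to0\}$ are $\Pi_3$-complete.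
\item[(2)] For $n\ge15$ all models of $\varphi_e$ on $[n]$ are rigid. Hence all results of this paper hold verbatim for uniformly random unlabeled models, that is, when $G(n\mid\varphi)$ is replaced by a uniformly random isomorphism type of $n$-vertex models of $\varphi$.
\item[(3)] For a suitable constant $\nu$, all $\varphi_e$ can be taken in $\mathrm{FO}^\nu$. A bound on the quantifier rank is impossible: no many-one reduction of a $\Pi_3$-complete set to $\mathsf{0\text{-}1LAW}$ has values of bounded quantifier rank.
\end{itemize}
\end{corollary}

\section{The idea: diluting arithmetic}\label{sec:idea}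

To depend on whether $e\in C$, the sentence $\varphi_e$ must speak about computations, and the way to do so is to have models that carry addition and multiplication on an initial segment $\{0,\dots,k\}$. Such models violate the 0--1 law for a reason that has nothing to do with $e$: the sentence ``$k=x+x$ for some $x$'' is true and false alternately. So the arithmetical models cannot stand alone. We dilute them in a second family that does obey the law, and let the computation decide only \emph{how many} arithmetical models there are.

An $n$-vertex graph $G$ has $n!/|\mathrm{Aut}(G)|$ isomorphic copies on $[n]$, so a rigid graph has exactly $n!$ copies. Let $A$ and $B$ be sentences without common models, all of whose models are rigid, with $\alpha(n)$ and $\beta(n)$ isomorphism types of $n$-vertex models. Then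
\[
\mu_n(B\mid A\vee B)=\frac{\beta(n)}{\alpha(n)+\beta(n)}.
\]
Rigidity puts the two families on the same scale; against a rigid family, a symmetric one such as the edgeless graphs, with one copy on $[n]$, would carry no weight. Suppose that $A$ obeys the law and has models of all large orders, while $B$ has models only for $n$ in a sparse set. If $\beta/\alpha\to0$, then $A\vee B$ inherits the law from $A$. If not, the probability of $B$ is $0$ off the sparse set and stays away from $0$ infinitely often on it, so it diverges.

The function $\alpha$ must be unbounded. If it were bounded, then $\beta/\alpha\to0$ would mean that the integer $\beta(n)$ vanishes for all large $n$. This has the form $\exists n_0\,\forall n>n_0$, and a $\Pi_3$-complete set is not $\Sigma_2$. The third quantifier appears when $\beta(n)$ never has to vanish but can be a small or a large fraction of $\alpha(n)$.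

Our two families are as follows. The models of $A$ are graphs $\mathcal A(a,b)$, $a,b\ge1$, coding two linear orders of lengths $a$ and $b$, with $2a+3b+8$ vertices; thus $\alpha(n)\sim n/6$. The arithmetical graphs $\mathcal B(k,u,v)$, $0\le u,v\le k$, have $(k+3)^2+6$ vertices; they consist of a table with a cell for each pair $(i,j)\in\{0,\dots,k\}^2$ recording $i+j$ and $ij$, and a pointer to the cell $(u,v)$. There are $(k+1)^2\sim n$ positions of the pointer, the same order of magnitude as $\alpha(n)$. Given a function $h$ with $1\le h(k)\le k$ that is definable in the arithmetic of $\{0,\dots,k\}$, the sentence $B$ keeps the graphs with $u\cdot h(k)\le k$, about a fraction $1/h(k)$ of them.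

The smallest case with a choice for $h(k)$ is $k=2$, $n=31$. The equation $2a+3b=23$ has the solutions $(10,1)$, $(7,3)$, $(4,5)$, $(1,7)$, so $\alpha(31)=4$. If $h(2)=1$, all $u\in\{0,1,2\}$ are allowed, $\beta(31)=3\cdot3=9$, and $B$ has probability $9/13$. If $h(2)=2$, only $u\in\{0,1\}$ are allowed, $\beta(31)=2\cdot3=6$, and the probability drops to $6/10$. At $n=32$ the probability is $0$. For large $k$ and $n=(k+3)^2+6$ we have $\alpha(n)\sim k^2/6$, and the two extreme choices of $h$ separate. For $h(k)=1$ we get $\beta(n)=(k+1)^2$, so the probability of $B$ tends to $6/7$ along these $n$, while it is $0$ at all other $n$. For $h(k)=k$ we get $\beta(n)=2(k+1)$, and the probability is asymptotically $12/k$. In general the law holds exactly when $h(k)\to\infty$.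

The statement $h(k)\to\infty$ reads $\forall J\,\exists k_0\,\forall k>k_0\;h(k)>J$, which has the shape of a $\Pi_3$ condition, and it remains to convert ``$e\in C$'' into ``$h_e(k)\to\infty$'' for a definable $h_e$. Section~\ref{sec:coding} codes colors and orders in plain graphs, Sections~\ref{sec:A} and~\ref{sec:B} build the two families, Section~\ref{sec:mix} analyzes the mixture for an arbitrary definable $h$, Section~\ref{sec:gauge} constructs $h_e$, and Section~\ref{sec:final} collects the proofs.

\section{Coding colors and linear orders in graphs}\label{sec:coding}

\subsection*{Frames}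
It is much easier to design graphs whose vertices have colors, but our language has adjacency only. We simulate color $t$ by adjacency to a special vertex $m_t$. The difficulty is that the special vertices must be recognizable from the uncolored graph: otherwise one graph could be read as a colored graph in several ways, or acquire new automorphisms, and the counts would be lost.

Let $s\ge1$. An \emph{$s$-colored graph} is a graph $Y$ with a partition of its vertex set into classes $X_1,\dots,X_s$, some possibly empty, regarded as a structure for the language $\{=,\sim,X_1,\dots,X_s\}$; isomorphisms preserve colors. It is \emph{admissible} if it has no isolated vertex and $X_s\ne\emptyset$. For admissible $Y$, the \emph{framed graph} $F(Y)$ is obtained by forgetting the colors and adding $s+3$ \emph{frame vertices} $\ell,r,m_0,\dots,m_s$ and the edges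
\[
\ell r;\qquad rm_t\ (0\le t\le s);\qquad m_{t-1}m_t\ (1\le t\le s);\qquad m_tx\ (1\le t\le s,\ x\in X_t).
\]
We call $Y$ the \emph{body} of $F(Y)$. Figure~\ref{fig:frame} shows an example with $s=5$. We write $N(x)$ for the set of neighbors of $x$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=15pt,font=\small}]
\node (r) at (3.75,1.4) {$r$};
\node (l) at (5.75,1.4) {$\ell$};
\foreach \x in {0,...,5} {\node (m\x) at (1.5*\x,0) {$m_{\x}$}; \draw[gray] (r)--(m\x);}
\draw[gray] (r)--(l) (m0)--(m1)--(m2)--(m3)--(m4)--(m5);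
\node (p0) at (1.8,-1.1) {$p_0$};
\node (p1) at (1.0,-2.2) {$p_1$};
\node (q0) at (2.7,-1.1) {$q_0$};
\node (q1) at (3.5,-2.2) {$q_1$};
\node (a) at (4.5,-1.6) {$p'_0$};
\node (b) at (6,-1.0) {$q'_0$};
\node (c) at (7.5,-2.2) {$o_0$};
\draw[gray] (m1)--(p0) (m1)--(p1) (m2)--(q0) (m2)--(q1) (m3)--(a) (m4)--(b) (m5)--(c);
\draw[very thick] (p0)--(q0) (p0)--(q1) (p1)--(q1) (a)--(b) (a)--(c);
\end{tikzpicture}
\caption{A framed graph with five colors and $15$ vertices, the graph $\mathcal A(2,1)$. Thin edges meet the frame $\ell,r,m_0,\dots,m_5$; a body vertex has color $t$ when it is adjacent to $m_t$. Thick edges form the body: a half graph of length $2$ on colors $1,2$ (with $p_i\sim q_j$ when $i\le j$), a half graph of length $1$ on colors $3,4$, and a matching between colors $3$ and $5$.}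
\label{fig:frame}
\end{figure}

\begin{lemma}\label{lem:frame}
Let $Y,Y'$ be admissible $s$-colored graphs.
\begin{itemize}
\item[(1)] $F(Y)$ has exactly one vertex of degree $1$, and its neighbor has degree $s+2$.
\item[(2)] Every isomorphism $F(Y)\to F(Y')$ maps each frame vertex to the frame vertex of the same name and restricts to an isomorphism $Y\to Y'$ of colored graphs; conversely, every isomorphism $Y\to Y'$ extends. Hence $F(Y)\cong F(Y')$ if and only if $Y\cong Y'$, and $F(Y)$ is rigid if and only if $Y$ is.
\item[(3)] From a sentence $\chi$ about $s$-colored graphs one can compute a sentence $\chi^+$ about graphs whose models are, up to isomorphism, exactly the graphs $F(Y)$ with $Y$ admissible and $Y\models\chi$.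
\end{itemize}
\end{lemma}

\begin{proof}
We list the degrees in $F(Y)$. The vertex $\ell$ has degree $1$, the vertex $r$ has degree $s+2\ge3$, and $m_0$ has degree $2$. For $1\le t<s$, the vertex $m_t$ is adjacent to $r,m_{t-1},m_{t+1}$; the vertex $m_s$ is adjacent to $r$, $m_{s-1}$ and a vertex of $X_s\neq\emptyset$. So $m_1,\dots,m_s$ have degree at least $3$. A body vertex is adjacent to some $m_t$ and, not being isolated in $Y$, to another body vertex, so it has degree at least $2$. This proves (1).

It also describes the frame in terms of the graph alone: $\ell$ is the only vertex of degree $1$; $r$ is its neighbor; $m_0$ is the only vertex of degree $2$ in $N(r)$; $m_1$ is the only vertex of $N(r)$ adjacent to $m_0$; for $1\le t<s$, $m_{t+1}$ is the only vertex of $N(r)\setminus\{m_{t-1}\}$ adjacent to $m_t$; and $X_t$ is the set of neighbors of $m_t$ outside the frame. An isomorphism preserves these descriptions, which gives the first claim of (2). For the converse, extend by matching frame vertices by name.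

For (3), let $\chi^+$ say that there are distinct vertices $\ell,r,m_0,\dots,m_s$ such that: the edges among them are exactly those prescribed above; every other vertex is adjacent to exactly one of $m_1,\dots,m_s$ and to none of $\ell,r,m_0$; every other vertex has a neighbor outside the list; $m_s$ has a neighbor outside the list; and $\chi$ holds when its quantifiers are restricted to vertices outside the list and $X_t(x)$ is replaced by $x\sim m_t$. If $Y$ is admissible and $Y\models\chi$, the frame of $F(Y)$ witnesses $\chi^+$. If $G\models\chi^+$, color each vertex outside the list of witnesses by the index of its neighbor among $m_1,\dots,m_s$; this gives an admissible $Y\models\chi$ with $G\cong F(Y)$.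
\end{proof}

Both halves of admissibility were used: an isolated vertex of $Y$ would become a second vertex of degree $1$, and if $X_s$ were empty, $m_s$ would be a second vertex of degree $2$ in $N(r)$.

\subsection*{Half graphs}
A linear order is not a symmetric relation, so we code it between two copies of the ground set. The \emph{half graph of length $\lambda\ge1$} is the bipartite graph on $P=\{p_0,\dots,p_{\lambda-1}\}$ and $Q=\{q_0,\dots,q_{\lambda-1}\}$ with $p_i\sim q_j\iff i\le j$. We need a first order description of half graphs, and we need their rigidity.

\begin{lemma}\label{lem:half}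
Let $P,Q$ be disjoint finite nonempty sets with a bipartite graph between them. Consider the conditions:
\begin{itemize}
\item[(H1)] every vertex of $P\cup Q$ has a neighbor on the other side;
\item[(H2)] for all $p,p'\in P$, either $N(p)\subseteq N(p')$ or $N(p')\subseteq N(p)$;
\item[(H3)] distinct vertices of $P$ have distinct neighborhoods, and so do distinct vertices of $Q$.
\end{itemize}
They hold if and only if $|P|=|Q|$ and there are enumerations $P=\{p_0,\dots,p_{\lambda-1}\}$, $Q=\{q_0,\dots,q_{\lambda-1}\}$ with $p_i\sim q_j\iff i\le j$. These enumerations are unique.
\end{lemma}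

\begin{proof}
In a half graph, $N(p_i)=\{q_i,\dots,q_{\lambda-1}\}$ and $N(q_j)=\{p_0,\dots,p_j\}$. These sets are nonempty, nested and distinct, so (H1)--(H3) hold. Also $|N(p_i)|=\lambda-i$ and $|N(q_j)|=j+1$, so the index of a vertex is determined by its side and degree, which proves uniqueness.

Conversely, assume (H1)--(H3) and let $\lambda=|P|$. The neighborhoods of the vertices of $P$ are nested, distinct and nonempty, so we can enumerate $P$ with $N(p_0)\supsetneq\dots\supsetneq N(p_{\lambda-1})\ne\emptyset$. For $q\in Q$ let $j(q)$ be the largest $i$ with $q\in N(p_i)$, which exists by (H1). By nestedness, $N(q)=\{p_0,\dots,p_{j(q)}\}$, so the map $q\mapsto j(q)$ is injective by (H3). It is onto $\{0,\dots,\lambda-1\}$: any $q\in N(p_i)\setminus N(p_{i+1})$ has $j(q)=i$ for $i<\lambda-1$, and any $q\in N(p_{\lambda-1})$ has $j(q)=\lambda-1$. Let $q_j$ be the vertex with $j(q_j)=j$.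
\end{proof}

When $P=X_t$ and $Q=X_{t'}$ are color classes of a colored graph, we say that $(X_t,X_{t'})$ \emph{is a half graph} if both classes are nonempty and the edges between them satisfy (H1)--(H3). This is a first order condition, and by the uniqueness in Lemma~\ref{lem:half} every automorphism of the colored graph fixes $X_t\cup X_{t'}$ pointwise.

\section{The background family: pairs of linear orders}\label{sec:A}

We need a rigid family that obeys the 0--1 law and has about $n$ isomorphism types on $n$ vertices, for every large $n$. Linear orders are rigid and, as recalled below, long ones are indistinguishable in first order logic. A single half graph gives at most one type for each $n$; two half graphs of lengths $a$ and $b$ give linearly many, but $2a+2b$ is always even. A third copy of the second order changes the number of vertices to $2a+3b$ and removes the parity obstruction.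

Let $\chi_A$ be the sentence about $5$-colored graphs saying that $(X_1,X_2)$ and $(X_3,X_4)$ are half graphs, that the edges between $X_3$ and $X_5$ form a perfect matching (every vertex of either class has exactly one neighbor in the other), and that there are no edges except between the color pairs $(1,2)$, $(3,4)$, $(3,5)$. For $a,b\ge1$ let $\mathcal A^\circ(a,b)$ be the colored graph with
\[
X_1=\{p_i\}_{i<a},\quad X_2=\{q_i\}_{i<a},\quad X_3=\{p'_i\}_{i<b},\quad X_4=\{q'_i\}_{i<b},\quad X_5=\{o_i\}_{i<b}
\]
and edges $p_iq_j$ $(i\le j)$, $p'_iq'_j$ $(i\le j)$, $p'_io_i$. By Lemma~\ref{lem:half}, these are exactly the models of $\chi_A$ up to isomorphism. They are admissible; they are pairwise non-isomorphic, since $a=|X_1|$ and $b=|X_3|$; and they are rigid, since an automorphism fixes $X_1,\dots,X_4$ pointwise and then fixes $o_i$ as the only neighbor of $p'_i$ in $X_5$. Put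
\[
A=\chi_A^+,\qquad \mathcal A(a,b)=F(\mathcal A^\circ(a,b)).
\]
By Lemma~\ref{lem:frame}, the models of $A$ are the graphs $\mathcal A(a,b)$, which are rigid, pairwise non-isomorphic, and have $2a+3b+8$ vertices. So $A$ has exactly $\alpha(n)\,n!$ models on $[n]$, where $\alpha(n)$ is the number of pairs $a,b\ge1$ with $2a+3b=n-8$.

\begin{lemma}\label{lem:alpha}
We have $\alpha(n)=n/6+O(1)$, and $\alpha(n)\ge1$ for $n\ge15$.
\end{lemma}

\begin{proof}
A number $b\ge1$ occurs in a solution, with a unique $a$, if and only if $n-8-3b$ is even and at least $2$, that is, $b\equiv n\pmod2$ and $b\le(n-10)/3$. The number of integers of a given parity in an interval $[1,L]$ with $L\ge 0$ differs from $L/2$ by at most $1$, so $|\alpha(n)-(n-10)/6|\le1$ for $n\ge10$. For odd $n\ge13$ the value $b=1$ is allowed, and for even $n\ge16$ the value $b=2$ is allowed.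
\end{proof}

The parity of $b$ is thus the parity of $n$, and the 0--1 law can hold only because first order logic does not see it. To prove this we recall Ehrenfeucht--Fra\"{\i}ss\'e games. Write $\mathfrak M\equiv_\rho\mathfrak M'$ if two structures for the same finite relational language satisfy the same sentences of quantifier rank at most $\rho$. In the $\rho$-round game on $\mathfrak M,\mathfrak M'$, in each round Spoiler picks an element of one structure and Duplicator answers with an element of the other. Duplicator wins if the $\rho$ chosen pairs form a partial isomorphism, that is, corresponding elements satisfy the same atomic formulas. The Ehrenfeucht--Fra\"{\i}ss\'e theorem states that $\mathfrak M\equiv_\rho\mathfrak M'$ if and only if Duplicator has a winning strategy. A winning strategy maintains a partial isomorphism after every round, since a violated atomic formula stays violated. We also use the following fact \cite[Theorem~3.6]{Libkin}: \emph{any two finite linear orders with at least $2^\rho$ elements are $\equiv_\rho$-equivalent.}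

\begin{lemma}\label{lem:EF}
If $a,a',b,b'\ge2^\rho$, then $\mathcal A(a,b)\equiv_\rho\mathcal A(a',b')$.
\end{lemma}

\begin{proof}
A body vertex of $\mathcal A(a,b)$ is specified by its color and its index, which lies in the order $\{0,\dots,a-1\}$ for colors $1,2$ and in the order $\{0,\dots,b-1\}$ for colors $3,4,5$. Duplicator keeps two auxiliary games, one on the orders of lengths $a,a'$ and one on the orders of lengths $b,b'$, and follows a winning strategy for $\rho$ rounds in each. She answers a frame vertex by the frame vertex of the same name. She answers a body vertex by the body vertex of the same color whose index is her answer to Spoiler's index in the relevant auxiliary game. Each auxiliary game lasts at most $\rho$ rounds, so corresponding indices satisfy the same relations $=$ and $\le$.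

It remains to see that atomic formulas are preserved. Between two frame vertices, equality and adjacency depend only on the names. A frame vertex and a body vertex are distinct, and adjacent exactly when the first is $m_t$ and the second has color $t$. Two body vertices are equal exactly when they have the same color and index; they are adjacent exactly when their colors are $(1,2)$ or $(3,4)$ and their indices $i,j$ satisfy $i\le j$, or their colors are $(3,5)$ and their indices are equal. All these data agree on the two sides.
\end{proof}

For a sentence $\psi$ of quantifier rank $\rho$, let $c_\psi\in\{0,1\}$ be the truth value of $\psi$ in $\mathcal A(2^\rho,2^\rho)$, and let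
\[
T=\{\psi:c_\psi=1\}.
\]
The set $T$ is decidable: compute $\rho$, build the finite graph, and evaluate $\psi$.

\begin{proposition}\label{prop:Alaw}
For every sentence $\psi$, $\mu_n(\psi\mid A)\to c_\psi$.
\end{proposition}

\begin{proof}
Let $\rho$ be the rank of $\psi$. By Lemma~\ref{lem:EF}, $\psi$ has truth value $c_\psi$ in $\mathcal A(a,b)$ whenever $a,b\ge2^\rho$. For fixed $n$, each of $a,b$ determines the other, so at most $2\cdot2^\rho$ of the $\alpha(n)$ pairs have $a<2^\rho$ or $b<2^\rho$. All pairs are equally likely, since each accounts for $n!$ graphs. Hence $|\mu_n(\psi\mid A)-c_\psi|\le2^{\rho+1}/\alpha(n)\to0$ by Lemma~\ref{lem:alpha}.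
\end{proof}

\section{The arithmetical family}\label{sec:B}

For $k\ge1$ let
\[
D_k=(\{0,\dots,k\};\ \le,\ \mathrm{Add},\ \mathrm{Mul}),
\]
where $\mathrm{Add}(i,j,l)$ means $i+j=l$ and $\mathrm{Mul}(i,j,l)$ means $ij=l$. We want a rigid colored graph inside which $D_k$ is definable. A half graph provides the order. A ternary relation cannot be stored in edges between numbers, so we add one vertex $z_{ij}$ for each pair $(i,j)$. It is joined to $p_i$ and $q_j$, so that the two arguments can be told apart, and it reports its sum and its product in two further copies of $\{0,\dots,k\}$, so that they are not confused with the arguments or with each other.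

For $k\ge1$ and $0\le u,v\le k$ let $\mathcal B^\circ(k,u,v)$ be the $6$-colored graph with classes
\[
X_1=\{p_i\},\quad X_2=\{q_i\},\quad X_3=\{\sigma_i\},\quad X_4=\{\pi_i\},\quad X_5=\{z_{ij}\},\quad X_6=\{\star\},
\]
where $0\le i,j\le k$, and with edges
\[
p_iq_j\ (i\le j),\quad p_i\sigma_i,\quad p_i\pi_i,\quad z_{ij}p_i,\quad z_{ij}q_j,\quad z_{ij}\sigma_{i+j}\ (i+j\le k),\quad z_{ij}\pi_{i\cdot j}\ (i\cdot j\le k),\quad \star z_{uv}.
\]
For $k=1$, for instance, $z_{00}\sim\sigma_0$, $z_{01},z_{10}\sim\sigma_1$, and $z_{11}$ has no neighbor in $X_3$ because $1+1>k$; moreover $z_{00},z_{01},z_{10}\sim\pi_0$ and $z_{11}\sim\pi_1$. The vertex $\star$ is the \emph{pointer}. The graph is admissible, and $\mathcal B(k,u,v)=F(\mathcal B^\circ(k,u,v))$ has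
\[
n_k:=4(k+1)+(k+1)^2+1+9=(k+3)^2+6
\]
vertices.

\subsection*{Axioms}
Consider first the following first order conditions on a $6$-colored graph.
\begin{itemize}
\item[(B1)] Edges occur only between the color pairs $(1,2)$, $(1,3)$, $(1,4)$, $(5,1)$, $(5,2)$, $(5,3)$, $(5,4)$, $(5,6)$.
\item[(B2)] $|X_1|\ge2$ and $(X_1,X_2)$ is a half graph.
\item[(B3)] The edges between $X_1$ and $X_3$ form a perfect matching, and so do the edges between $X_1$ and $X_4$.
\item[(B4)] Every $z\in X_5$ has exactly one neighbor in $X_1$ and exactly one in $X_2$; for all $p\in X_1$, $q\in X_2$, exactly one $z\in X_5$ is adjacent to both.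
\item[(B5)] $|X_6|=1$, and the vertex of $X_6$ has exactly one neighbor.
\end{itemize}
In a graph satisfying (B1)--(B5), all vertices receive canonical names. Lemma~\ref{lem:half} gives unique enumerations $p_0,\dots,p_k$ of $X_1$ and $q_0,\dots,q_k$ of $X_2$, with $k\ge1$. Let $\sigma_i\in X_3$ and $\pi_i\in X_4$ be the partners of $p_i$, and let $z_{ij}$ be the common neighbor of $p_i$ and $q_j$ in $X_5$; by (B4), $(i,j)\mapsto z_{ij}$ is a bijection onto $X_5$. By (B1) and (B5), the vertex $\star$ of $X_6$ is adjacent to a single $z_{uv}$. All edges are now determined except those from $X_5$ to $X_3\cup X_4$, which we record as ternary relations on $\{0,\dots,k\}$: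
\[
\mathrm{Add}^*(i,j,l)\iff z_{ij}\sim\sigma_l,\qquad \mathrm{Mul}^*(i,j,l)\iff z_{ij}\sim\pi_l .
\]
Represent the number $i$ by the vertex $p_i$. For variables $x,x',x''$ ranging over $X_1$ and $y$ over $X_2$, define
\begin{align*}
\mathrm{le}(x,x')&:=\forall y\,\bigl(X_2(y)\wedge x'\sim y\to x\sim y\bigr),\\
\mathrm{pair}(x,y)&:=x\sim y\wedge\forall x'\,\bigl(X_1(x')\wedge x'\sim y\to\mathrm{le}(x',x)\bigr),\\
\mathrm{add}(x,x',x'')&:=\exists y\,\exists z\,\exists w\,\bigl(X_2(y)\wedge\mathrm{pair}(x',y)\wedge X_5(z)\wedge z\sim x\wedge z\sim y\\
&\qquad\qquad\qquad\wedge X_3(w)\wedge w\sim x''\wedge z\sim w\bigr),\\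
\mathrm{ptr}(x)&:=\exists z\,\exists w\,\bigl(X_6(w)\wedge w\sim z\wedge z\sim x\bigr),
\end{align*}
and let $\mathrm{mul}$ be $\mathrm{add}$ with $X_3$ replaced by $X_4$. From the neighborhoods in a half graph, $\mathrm{le}(p_i,p_{i'})\iff i\le i'$ and $\mathrm{pair}(p_i,q_j)\iff i=j$, the latter because $p_j$ is the largest neighbor of $q_j$ in $X_1$. Hence $\mathrm{add}(p_i,p_j,p_l)\iff\mathrm{Add}^*(i,j,l)$, $\mathrm{mul}(p_i,p_j,p_l)\iff\mathrm{Mul}^*(i,j,l)$, and $\mathrm{ptr}(p_i)\iff i=u$. Any formula $H$ in the language $\{=,\le,\mathrm{Add},\mathrm{Mul}\}$ now has a computable \emph{translation} $H^*$: restrict the quantifiers to $X_1$ and replace $\le,\mathrm{Add},\mathrm{Mul}$ by $\mathrm{le},\mathrm{add},\mathrm{mul}$. It holds in the colored graph exactly when $H$ holds in $(\{0,\dots,k\};\le,\mathrm{Add}^*,\mathrm{Mul}^*)$.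

The last axiom forces the starred relations to be the true ones. It is the translation of the recursive definitions, in which $0$, $k$ and the successor $j+1$ are expressed through $\le$.
\begin{itemize}
\item[(B6)] For all $i,l\le k$ and all $j<k$:
\begin{align*}
\mathrm{Add}^*(i,0,l)&\iff l=i, &\mathrm{Add}^*(i,j+1,l)&\iff\exists l'<k\,\bigl(\mathrm{Add}^*(i,j,l')\wedge l=l'+1\bigr),\\
\mathrm{Mul}^*(i,0,l)&\iff l=0, &\mathrm{Mul}^*(i,j+1,l)&\iff\exists l'\le k\,\bigl(\mathrm{Mul}^*(i,j,l')\wedge\mathrm{Add}^*(l',i,l)\bigr).
\end{align*}
\end{itemize}
Let $\chi_{\mathrm{core}}$ be the conjunction of (B1)--(B6).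

\begin{lemma}\label{lem:core}
The models of $\chi_{\mathrm{core}}$ are, up to isomorphism, exactly the graphs $\mathcal B^\circ(k,u,v)$ with $k\ge1$ and $0\le u,v\le k$. They are rigid and pairwise non-isomorphic. For every formula $H$ of the language of $D_k$, we have $\mathcal B^\circ(k,u,v)\models H^*(p_{i_1},\dots,p_{i_d})$ if and only if $D_k\models H(i_1,\dots,i_d)$.
\end{lemma}

\begin{proof}
For $i,l\le k$ and $j<k$ we have two elementary equivalences. First, $l=i+(j+1)$ if and only if some $l'<k$ has $l'=i+j$ and $l=l'+1$; here $l'<k$ because $l'+1=l\le k$. Second, $l=i(j+1)$ if and only if some $l'\le k$ has $l'=ij$ and $l=l'+i$; here $l'\le k$ because $ij\le i(j+1)=l\le k$. They show that the true relations satisfy (B6), so $\mathcal B^\circ(k,u,v)$, which satisfies (B1)--(B5) by construction, is a model of $\chi_{\mathrm{core}}$. Conversely, in a model of $\chi_{\mathrm{core}}$, induction on $j$ with the first equivalence gives $\mathrm{Add}^*(i,j,l)\iff l=i+j$, and then induction on $j$ with the second gives $\mathrm{Mul}^*(i,j,l)\iff l=ij$. So the model is $\mathcal B^\circ(k,u,v)$ under its canonical names, and the translation speaks about $D_k$.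 An isomorphism between two models preserves canonical names. Therefore it preserves $k$, $u$ and $v$, and an automorphism is the identity.
\end{proof}

\subsection*{Confining the pointer}
Call a formula $H(g)$ with one free variable in the language of $D_k$ a \emph{gauge} if for every $k\ge1$ exactly one element $h(k)$ of $D_k$ satisfies it, and $h(k)\ge1$. Thus $1\le h(k)\le k$. For a gauge $H$ let
\[
\chi_H:=\chi_{\mathrm{core}}\wedge\exists x,g,y\in X_1\,\bigl(\mathrm{ptr}(x)\wedge H^*(g)\wedge\mathrm{mul}(x,g,y)\bigr),\qquad B_H:=\chi_H^+ .
\]
The new clause says that the product $u\cdot h(k)$ exists in $D_k$, that is, $u\cdot h(k)\le k$. By Lemmas~\ref{lem:frame} and~\ref{lem:core}, the models of $B_H$ are the rigid, pairwise non-isomorphic graphs $\mathcal B(k,u,v)$ with $0\le u\le k/h(k)$ and $0\le v\le k$. So $B_H$ has exactly $\beta_H(n)\,n!$ models on $[n]$, where $\beta_H(n)=0$ if $n$ is not of the form $n_k$, and $\beta_H(n_k)=\bigl(\lfloor k/h(k)\rfloor+1\bigr)(k+1)$. Since $x\le\lfloor x\rfloor+1\le2x$ for real $x\ge1$, and $k/h(k)\ge1$,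
\begin{equation}\label{eq:beta}
\frac{k(k+1)}{h(k)}\le\beta_H(n_k)\le\frac{2k(k+1)}{h(k)} .
\end{equation}
The unconstrained coordinate $v$ is needed for scale: without it there would be at most $k+1=o(\alpha(n_k))$ arithmetical types, negligible whatever $h$ is.

\section{The mixture}\label{sec:mix}

For a gauge $H$ define
\[
\varphi_H:=A\ \vee\ B_H\ \vee\ \text{``there are at most $14$ vertices''}.
\]
The map $H\mapsto\varphi_H$ is computable. The last disjunct only fills in the small orders.

\begin{proposition}\label{prop:mix}
Let $H$ be a gauge with associated function $h$. The spectrum of $\varphi_H$ contains every $n\ge1$, and for $n\ge15$ all models of $\varphi_H$ on $[n]$ are rigid.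
\begin{itemize}
\item[(a)] If $h(k)\to\infty$, then $\mu_n(\psi\mid\varphi_H)\to c_\psi$ for every $\psi$, and $\mu_n(\psi_0\mid\varphi_H)\to0$.
\item[(b)] If $h(k)\not\to\infty$, then $\mu_n(\psi_0\mid\varphi_H)$ does not converge.
\end{itemize}
\end{proposition}

\begin{proof}
For $n\le14$ every graph on $[n]$ is a model, and for $n\ge15$ we have $\alpha(n)\ge1$ by Lemma~\ref{lem:alpha}. Let $n\ge15$. The models of $\varphi_H$ on $[n]$ are those of $A$ and those of $B_H$, all rigid. By Lemma~\ref{lem:frame}(1), the neighbor of the unique vertex of degree $1$ has degree $7$ in a model of $A$ (five colors) and degree $8$ in a model of $B_H$ (six colors). So the two classes are disjoint, $\psi_0$ holds exactly in the second, and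
\[
\varepsilon_n:=\mu_n(\psi_0\mid\varphi_H)=\frac{\beta_H(n)}{\alpha(n)+\beta_H(n)} .
\]
In particular $\varepsilon_n=0$ unless $n=n_k$ for some $k$. Let $\gamma_k=k(k+1)/\alpha(n_k)$. By Lemma~\ref{lem:alpha}, $\alpha(n_k)=n_k/6+O(1)\sim k^2/6$, so $\gamma_k\to6$, and \eqref{eq:beta} gives
\begin{equation}\label{eq:ratio}
\frac{\gamma_k}{h(k)}\le\frac{\beta_H(n_k)}{\alpha(n_k)}\le\frac{2\gamma_k}{h(k)} .
\end{equation}

(a) If $h(k)\to\infty$, then $\varepsilon_{n_k}\le\beta_H(n_k)/\alpha(n_k)\to0$ by \eqref{eq:ratio}, so $\varepsilon_n\to0$. Conditioned on $\neg\psi_0$, the graph $G(n\mid\varphi_H)$ is distributed as $G(n\mid A)$. Hence $\mu_n(\psi\mid\varphi_H)$ lies between $(1-\varepsilon_n)\mu_n(\psi\mid A)$ and $(1-\varepsilon_n)\mu_n(\psi\mid A)+\varepsilon_n$, and Proposition~\ref{prop:Alaw} gives the limit $c_\psi$.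

(b) If $h(k)\not\to\infty$, there is $J$ with $h(k)\le J$ for infinitely many $k$. For these $k$, \eqref{eq:ratio} gives $\beta_H(n_k)/\alpha(n_k)\ge\gamma_k/J$, and since $x\mapsto x/(1+x)$ is increasing, $\varepsilon_{n_k}\ge\gamma_k/(\gamma_k+J)$. Therefore $\limsup_n\varepsilon_n\ge6/(6+J)>0$. On the other hand $n_{k+1}-n_k=2k+7>1$, so $\varepsilon_{n_k+1}=0$ for all $k$. Thus $\varepsilon_n$ does not converge.
\end{proof}

\section{A gauge that tends to infinity exactly on a given $\Pi_3$ set}\label{sec:gauge}

\begin{proposition}\label{prop:gauge}
Let $C$ be a $\Pi_3$ set. There is a computable map $e\mapsto H_e$ such that every $H_e$ is a gauge and its function $h_e$ satisfies $h_e(k)\to\infty\iff e\in C$. All $H_e$ use variables from one finite list.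
\end{proposition}

The structure $D_k$ sees only numbers up to $k$, so it cannot evaluate an unbounded quantifier. What it can do is watch a set being enumerated and notice whether a new element has just appeared. We therefore rewrite the inner part $\exists y\,\forall z$ of the $\Pi_3$ condition as ``a certain r.e.\ set is finite'', and absorb the outer quantifier $\forall j$ by letting $h_e(k)$ be the least $j$ whose set grew at stage $k$.

\begin{proof}
\emph{Step 1: from quantifiers to finiteness.} Write
\[
e\in C\iff\forall j\ge1\ \exists y\ \forall z\ R(e,j,y,z)
\]
with $R$ recursive; shifting $j$ by one lets it start at $1$, as a gauge must be positive. Define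
\[
S(e,j,x):\iff\forall y\le x\ \exists z\ \neg R(e,j,y,z),\qquad W_{e,j}=\{x:S(e,j,x)\}.
\]
The relation $S$ is r.e.: search for a suitable $z$ for each of $y=0,\dots,x$. If some $y$ satisfies $\forall z\,R(e,j,y,z)$, then $S(e,j,x)$ fails for all $x\ge y$ and $W_{e,j}$ is finite. If no $y$ does, then $W_{e,j}=\mathbb N$. Hence
\begin{equation}\label{eq:finite}
e\in C\iff W_{e,j}\text{ is finite for every }j\ge1 .
\end{equation}

\emph{Step 2: an enumeration that $D_k$ can follow.} The Matiyasevich--Robinson--Davis--Putnam theorem states that every r.e.\ relation is Diophantine: there is a polynomial $f$ with integer coefficients such that $S(e,j,x)$ holds if and only if $f(e,j,x,\bar w)=0$ for some tuple $\bar w$ of natural numbers. Moving the terms with negative coefficients to the other side, we obtain an equation $f_1=f_2$ between polynomials with nonnegative coefficients, that is, between terms built from variables, $0$ and $1$ by $+$ and $\cdot$. The operations of $D_k$ are partial, and the value of a subterm may exceed $k$ even if all variables are at most $k$. So we give every subterm its own variable; for example, $x^2+2=w_1$ holds if and only if there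 are $w_2,\dots,w_5$ with $w_2=1$, $w_2+w_2=w_3$, $x\cdot x=w_4$, $w_4+w_3=w_5$, $w_5=w_1$. This yields
\[
S(e,j,x)\iff\exists w_1,\dots,w_m\in\mathbb N\ \ \theta(e,j,x,w_1,\dots,w_m),
\]
where $\theta$ is a fixed conjunction of formulas of the forms $y=0$, $y=1$, $y=y'$, $y+y'=y''$, $y\cdot y'=y''$ in its $m+3$ variables. For $k\ge0$ let $W^k_{e,j}$ be the set of $x$ such that $e,j,x\le k$ and $\theta(e,j,x,\bar w)$ holds for some $w_1,\dots,w_m\le k$. These sets are finite, increase with $k$, and have union $W_{e,j}$. Say that $j$ \emph{is active at stage $k\ge1$} if $W^k_{e,j}\ne W^{k-1}_{e,j}$. An increasing sequence of finite sets has a finite union if and only if it is eventually constant. So $W_{e,j}$ is finite if and only if $j$ is active at finitely many stages.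

\emph{Step 3: the function $h_e$.} For $k\ge1$ let $h_e(k)$ be the least $j\in\{1,\dots,k\}$ that is active at stage $k$, and $h_e(k)=k$ if there is none. Let $e\notin C$. By \eqref{eq:finite} and Step~2, some $j\ge1$ is active at infinitely many stages $k\ge j$, and $h_e(k)\le j$ at each of them, so $h_e(k)\not\to\infty$. Let $e\in C$ and fix $J$. Each of $1,\dots,J$ is active at finitely many stages. For all larger $k$ with $k>J$, the value $h_e(k)$ is either an active $j$, which exceeds $J$, or $k$ itself. So $h_e(k)>J$ for all large $k$, and $h_e(k)\to\infty$.

\emph{Step 4: definability.} In $D_k$ let $\max(g)$ be $\forall y\,(y\le g)$, let $\mathrm{succ}(y,x)$ be $y\le x\wedge y\ne x\wedge\forall z\,(z\le y\vee x\le z)$, and define numerals by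
\[
\mathrm{num}_0(x):=\forall y\,(x\le y),\qquad \mathrm{num}_{i+1}(x):=\exists y\,\bigl(\mathrm{succ}(y,x)\wedge\exists x\,(x=y\wedge\mathrm{num}_i(x))\bigr).
\]
By induction on $i$, the formula $\mathrm{num}_i(x)$ holds in $D_k$ exactly for $x=i$, and for no $x$ if $i>k$. It uses only the variables $x,y,z$. Write $\theta$ in the language of $D_k$ with $\mathrm{num}_0,\mathrm{num}_1,=,\mathrm{Add},\mathrm{Mul}$; on elements of $D_k$ each conjunct has its true meaning. With a variable $\epsilon$ standing for $e$, put
\begin{align*}
S^{+}(\epsilon,j,x)&:=\exists\bar w\ \theta(\epsilon,j,x,\bar w),\\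
S^{-}(\epsilon,j,x)&:=\exists\bar w\ \bigl(\theta(\epsilon,j,x,\bar w)\wedge\text{none of }\epsilon,j,x,w_1,\dots,w_m\text{ satisfies }\max\bigr),\\
\Delta(\epsilon,j)&:=\exists x\,\bigl(S^+(\epsilon,j,x)\wedge\neg S^-(\epsilon,j,x)\bigr).
\end{align*}
For $e,j,x\le k$, the formula $S^+(e,j,x)$ says $x\in W^k_{e,j}$, and $S^-(e,j,x)$ says $x\in W^{k-1}_{e,j}$, because the elements other than the maximum are the numbers up to $k-1$. Since $W^{k-1}_{e,j}\subseteq W^k_{e,j}\subseteq\{0,\dots,k\}$, the formula $\Delta(e,j)$ says that $j$ is active at stage $k$. Let
\[
K(\epsilon,g):=\bigl[0<g\wedge\Delta(\epsilon,g)\wedge\forall j\,(0<j<g\to\neg\Delta(\epsilon,j))\bigr]\vee\bigl[\max(g)\wedge\forall j\,(0<j\to\neg\Delta(\epsilon,j))\bigr].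
\]
For $e\le k$, $K(e,g)$ holds exactly for $g=h_e(k)$. For $e>k$, the sets $W^k_{e,j}$ and $W^{k-1}_{e,j}$ are empty, nothing is active, and $h_e(k)=k$. Therefore
\[
H_e(g):=\bigl[\neg\exists x\,\mathrm{num}_e(x)\wedge\max(g)\bigr]\vee\exists\epsilon\,\bigl[\exists x\,(x=\epsilon\wedge\mathrm{num}_e(x))\wedge K(\epsilon,g)\bigr]
\]
defines $h_e(k)$ in $D_k$ for every $k\ge1$. It is computable from $e$, and it depends on $e$ only through $\mathrm{num}_e$, so its variables are among $x,y,z$ and those of the fixed formula $K$.
\end{proof}

\section{Proofs of Theorem~\ref{thm:main} and Corollary~\ref{cor:more}}\label{sec:final}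

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\varphi_e=\varphi_{H_e}$ with $H_e$ from Proposition~\ref{prop:gauge}. The map $e\mapsto\varphi_e$ is computable, and every spectrum contains all $n\ge1$ by Proposition~\ref{prop:mix}. If $e\in C$, then $h_e(k)\to\infty$, so $\mu_n(\psi\mid\varphi_e)\to c_\psi\in\{0,1\}$ for every $\psi$. The limit theory is the decidable set $T$ of Section~\ref{sec:A}, which was defined without reference to $e$ or $C$. If $e\notin C$, then $h_e(k)\not\to\infty$, and $\mu_n(\psi_0\mid\varphi_e)$ does not converge.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:more}]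
(1) Let $C$ be any $\Pi_3$ set. If $e\in C$, then $\varphi_e\in\mathsf{0\text{-}1LAW}\subseteq\mathcal K$. If $e\notin C$, then $\mu_n(\psi_0\mid\varphi_e)$ diverges, so $\varphi_e\notin\mathcal K$. Hence $\mathcal K$ is $\Pi_3$-hard. This applies to $\mathsf{CONV}$ and to $\{\varphi:\mu_n(\psi_0\mid\varphi)\text{ converges}\}$, which both lie between the two bounds. By the Cauchy criterion, $\varphi\in\mathsf{CONV}$ if and only if
\[
\forall M\ge1\;\forall\psi\;\exists n_0\;\forall n,n'>n_0:\quad |\mu_n(\psi\mid\varphi)-\mu_{n'}(\psi\mid\varphi)|<1/M,
\]
the inequality being read as true unless both $n$ and $n'$ are in the spectrum. As in Proposition~\ref{prop:upper} the inequality is decidable, so $\mathsf{CONV}$ is $\Pi_3$; fixing $\psi=\psi_0$ in the formula handles the second set. The third set is $\Pi_3$ through $\forall M\ge1\;\exists n_0\;\forall n>n_0\;\mu_n(\psi_0\mid\varphi)<1/M$, read as true off the spectrum. It is $\Pi_3$-hard because, by Propositions~\ref{prop:mix} and~\ref{prop:gauge}, $\mu_n(\psi_0\mid\varphi_e)$ tends to $0$ if $e\in C$ and diverges otherwise.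

(2) Rigidity for $n\ge15$ is part of Proposition~\ref{prop:mix}. Each isomorphism type of an $n$-vertex model of $\varphi_e$ then has exactly $n!$ copies on $[n]$, so the labeled and the unlabeled uniform distributions give every $\psi$ the same probability. Theorem~\ref{thm:main} and all hardness statements carry over. The unlabeled probabilities are computable, by listing the models on $[n]$ and sorting them into isomorphism types, and the spectrum is unchanged, so the upper bounds hold by the same formulas.

(3) By Proposition~\ref{prop:gauge}, all $H_e$ use variables from one finite list. The translation $H\mapsto H^*$ replaces atoms by the fixed formulas $\mathrm{le},\mathrm{add},\mathrm{mul}$, whose bound variables can be taken from a second fixed list, disjoint from the first and reused at every occurrence. The passage to $\chi_H$, to $\chi_H^+$ and to $\varphi_H$ adds the variables of the fixed sentences $\chi_{\mathrm{core}}$ and $A$, the nine frame variables, and boundedly many more. So all $\varphi_e$ lie in $\mathrm{FO}^\nu$ with $\nu$ independent of $e$. The value of $\nu$ obtained in this way depends on $C$ through $\theta$. To remove this dependence,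 carry out the construction for one $\Pi_3$-complete set $C_0$, and for an arbitrary $\Pi_3$ set $C$ use $e\mapsto\varphi_{f(e)}$, where $f$ reduces $C$ to $C_0$.

For the last claim, fix $\rho$. Over a finite relational language there are, up to logical equivalence, only finitely many sentences of quantifier rank at most $\rho$, so $\equiv_\rho$ has finitely many classes. Choose finite graphs $G_1,\dots,G_d$, one from each class of finite graphs. For a sentence $\varphi$ of rank at most $\rho$, the vector in $\{0,1\}^d$ of truth values of $\varphi$ in $G_1,\dots,G_d$ is computable from $\varphi$, and it determines which finite graphs satisfy $\varphi$, hence whether $\varphi\in\mathsf{0\text{-}1LAW}$. A finite table indexed by $\{0,1\}^d$ therefore decides $\mathsf{0\text{-}1LAW}$ on sentences of rank at most $\rho$. A many-one reduction with all values of rank at most $\rho$ would make the reduced set decidable, which a $\Pi_3$-complete set is not. For (2), note that this argument applies equally to the unlabeled version of the law, which also depends only on the class of finite models of $\varphi$.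
\end{proof}

\begin{thebibliography}{9}

\bibitem{DZ}
Danila Demin and Maksim Zhukovskii,
\emph{First order complexity of finite random structures},
arXiv:2402.02567 (2024).

\bibitem{Libkin}
Libkin,
\emph{Elements of Finite Model Theory}.

\end{thebibliography}
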